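# Coprime $p$-regular class lengths and the structure of $p$-complements

## 1. A false conjecture on $p$-complements and two true theorems

All groups are finite, $p$ is a prime and $G$ is a $p$-separable group. An element is *$p$-regular* if its order is not divisible by $p$; $G_{p'}$ is the set of $p$-regular elements of $G$ and $\operatorname{Con}(G_{p'})=\{x^G: x\in G_{p'}\}$ is the set of their conjugacy classes. We write $\pi(g^G)$ for the set of primes dividing $|g^G|=|G:C_G(g)|$. For a set of primes $\pi$, $\pi'$ is the complementary set and $O_\pi(H)$ is the largest normal $\pi$-subgroup of $H$. A *$p$-complement* is a Hall $p'$-subgroup. A group $K$ is *quasi-Frobenius* if $K/Z(K)$ is a Frobenius group; the inverse images in $K$ of the kernel and of a complement of $K/Z(K)$ are called the kernel and a complement of $K$.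

**Hypothesis (I).** $x^G,y^G\in\operatorname{Con}(G_{p'})$ are non-central classes with $\gcd(|x^G|,|y^G|)=1$, and any other class $z^G\in \operatorname{Con}(G_{p'})$ has length coprime to $|x^G|$ or to $|y^G|$. We set $\pi_x=\pi(x^G)$, $\pi_y=\pi(y^G)$, $\pi=\pi_x\cup\pi_y$.

**Theorem 1.** The following conjecture from M.J. Felipe, M.K. Jean-Philippe, V. Sotomayor, "Groups whose common divisor graph on $p$-regular classes has diameter three", arXiv:2407.09910 (2024), is false: *if $G$ is $p$-separable and (I) holds, then every $p$-complement $H$ of $G$ verifies $H=O_\pi(H)\times O_{\pi'}(H)$, where $O_\pi(H)$ is a quasi-Frobenius group with abelian kernel and complements.* In detail: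

(a) There is a solvable group $G$ of order $2^9\cdot 3\cdot 7$ which, with $p=7$, satisfies (I) with $|x^G|=28$, $|y^G|=3$ (so $\pi=\{2,3,7\}$), but whose $7$-complement $H=O_\pi(H)$ is not quasi-Frobenius. Every non-central $7$-regular class of $G$ has length $3$ or length prime to $3$.

(b) Let $\ell\neq p$ be primes and $s$ a power of a prime $t\ne\ell$ with $(s^\ell-1)/(s-1)=p^b$; for example $(s,\ell,p^b)=(2,3,7),(2,5,31),(3,5,11^2),(5,3,31),(8,3,73)$. Then there is a solvable $G$ satisfying (I) for $p$, with $p\notin\pi$, such that $H\neq O_\pi(H)\times O_{\pi'}(H)$.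

**Theorem 2.** Let $G$ be $p$-separable and let $x,y$ satisfy (I). After possibly interchanging $x$ and $y$: $L=\langle y^G\rangle$ is an abelian $p'$-group, and $N_0=[L,G]$ is a nontrivial $\pi_x$-group with $|N_0|$ dividing $|x^G|$. For every prime $q$ dividing $|N_0|$, with $N$ the Sylow $q$-subgroup of $N_0$ and $C=C_G(N)$:

1. $q\neq p$, $q\in\pi_x$, $C$ contains all $q$-elements of $G$, and $C_N(G)=1$. There is $v\in N$ with $N=\langle v^G\rangle$ and $|v^G|=|y_q^G|$, where $y_q$ is the $q$-part of $y$.
2. Every $p$-regular $z\in G\setminus C$ satisfies $q\in\pi(z^G)$, $\gcd(|z^G|,|v^G|)=1$ and $C_N(z)=1$.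
3. For each $p$-complement $H$, $H/C_H(N)$ is a nontrivial cyclic group acting fixed-point-freely on $N$, and its primes are those of $\pi(v^G)\setminus\{p\}$. So $N\rtimes(H/C_H(N))$ is a Frobenius group with abelian kernel and cyclic complement.

In particular neither $|x^G|$ nor $|y^G|$ is a power of $p$.

**Theorem 3.** The conjecture is true whenever

$(\ast)$ $C_H(h)$ is a $p$-complement of $C_G(h)$ for all $h\in H$,

and $(\ast)$ holds whenever $HO_p(G)\trianglelefteq G$, i.e. $G=O_{p,p',p}(G)$ (in particular if $H\trianglelefteq G$, or a Sylow $p$-subgroup is normal, or $p\nmid|G|$). Conversely, under $(\ast)$, if $H=M\times E$ with $\gcd(|M|,|E|)=1$ and $M$ quasi-Frobenius with abelian kernel and complements, then there are $x,y\in H$ such that $|x^G|_{p'},|y^G|_{p'}$ are coprime and $>1$, and $|z^G|_{p'}$ is coprime to one of them for every $z\in G_{p'}$.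

For $p\nmid|G|$ the direct part of Theorem 3 is Kazarin's theorem on isolated classes, which we also prove. All the counterexamples in Theorem 1 satisfy $G=O_{p',p,p'}(G)$, so the range $G=O_{p,p',p}(G)$ in Theorem 3 cannot be replaced by $G=O_{p',p,p'}(G)$. Nothing below determines for which primes $p$ (for instance $p=2,3,5$) counterexamples exist.

## 2. $p$-separable series, quasi-Frobenius groups, and the hypothesis in small groups

A group is *$p$-separable* if it has a normal series each of whose factors is a $p$-group or a $p'$-group. Solvable groups are $p$-separable for every $p$. The subgroup $O_{p,p'}(G)$ is the preimage in $G$ of $O_{p'}(G/O_p(G))$, then $O_{p,p',p}(G)$ is the preimage of $O_p(G/O_{p,p'}(G))$; the series $O_{p',p,p'}$ starts with $O_{p'}$ instead. In $S_4$ with $p=2$ we get $O_2=V_4$, $O_{2,2'}=A_4$, $O_{2,2',2}=S_4$. With $p=3$ we get $O_{3'}=V_4$, $O_{3',3}=A_4$, $O_{3',3,3'}=S_4$.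

We write $a^g=g^{-1}ag$ and $[a,g]=a^{-1}a^g$. For a prime $q$, $g_q$ and $g_{q'}$ denote the $q$-part and $q'$-part of $g$: they are powers of $g$ and $g=g_qg_{q'}$. The *primary components* of $g$ are its parts $g_r$ for the primes $r$. For an integer $n$, $n_{p'}$ is its largest divisor prime to $p$.

**A quasi-Frobenius group that is not Frobenius.** Let $K=C_3\rtimes C_4$, where a generator of $C_4$ inverts $C_3$. Then $Z(K)$ has order $2$ and $K/Z(K)\cong S_3$ is Frobenius. The kernel of $K$ is $C_6$ and the complements are the subgroups $C_4$, all abelian. A non-central element of $C_6$ has centralizer $C_6$ and class length $2$; an element of order $4$ has centralizer $C_4$ and class length $3$. So the class lengths are $1,2,3$: two coprime lengths, and nothing divisible by primes of both.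

**Hypothesis (I) by hand.** If $p\nmid|G|$, all elements are $p$-regular and $H=G$. In $S_3$ with $p\geq5$ take $x$ a transposition (length $3$) and $y$ a $3$-cycle (length $2$); (I) holds and the conclusion of the conjecture holds, $S_3$ being Frobenius. In $A_4$ with $p\ge5$ the lengths are $1,3,4,4$; (I) holds with a $3$-cycle and a double transposition, and $A_4$ is Frobenius. For a $p$-group $P$, $S_3\times P$ with $p\ge5$ has the same $p$-regular class lengths as $S_3$ and $p$-complement $S_3$. On the other hand $S_4$ with $p=3$ has $3$-regular class lengths $1,3,6,6$, so there is no coprime pair and (I) is not satisfied.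

In these examples the conjectured conclusion is visible: the elements of one coprime length live in an abelian kernel and the others in abelian complements. Theorem 2 says that in every case a Frobenius group $N\rtimes (H/C_H(N))$ can be extracted; it does not say that this accounts for the $\pi$-part of $H$, and Theorem 1 says that it need not.

## 3. Class lengths in $H$ against class lengths in $G$

The conjecture speaks about $H$, and for $p\nmid |G|$ it is Kazarin's theorem. So one first tries to transfer (I) from $G$ to $H$ and to apply Kazarin's theorem to $H$. Every $p$-regular class meets $H$, so we need to compare $|h^H|$ with $|h^G|$ for $h\in H$. Since $C_H(h)$ is a $p'$-subgroup of $C_G(h)$, its order divides $|C_G(h)|_{p'}$. As $|H|=|G|_{p'}$,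
$$|h^G|_{p'}\ \text{ divides }\ |h^H|,\quad\text{with equality if and only if } C_H(h) \text{ is a } p\text{-complement of } C_G(h). \tag{1}$$
So equality for all $h\in H$ is precisely condition $(\ast)$. (It does not depend on $H$, because $p$-complements are conjugate.) Under $(\ast)$ the transfer works, provided that $x$ and $y$ do not become central in $H$, that is, provided their class lengths are not powers of $p$; Theorem 2 supplies this.

Without $(\ast)$ the approach stops here: $|h^H|$ may be divisible by a prime that does not divide $|h^G|$. In $S_4$ with $p=3$, let $H$ be the dihedral group of order $8$ with centre generated by $(12)(34)$. The element $h=(13)(24)$ has $|h^G|=3$, so $|h^G|_{3'}=1$, but $|h^H|=2$. The $3$-elements of $G$ fuse $h$ with a central element of $H$.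

The following example is more drastic. Let $F=\mathbb F_8$, and let $B=F\rtimes(F^\times\rtimes\Sigma)$, where $F^\times$ acts by multiplication and $\Sigma=\langle\sigma\rangle$ with $\sigma: a\mapsto a^2$; $|B|=8\cdot7\cdot3$. Let $p=7$. The seven nonzero elements of $F$ form one class, of length $7$. A $7$-regular element outside $F$ has a $3$-part of order $3$, which generates a Sylow $3$-subgroup of $B$ centralizing it. So no $7$-regular class length of $B$ is divisible by $3$. But the $7$-complement $F\rtimes\Sigma$ has elements of class length $3$: those of $F\setminus\mathbb F_2$. Indeed $F=\mathbb F_2\oplus\ker\mathrm{Tr}$ and $F\rtimes\Sigma\cong C_2\times A_4$. *In the $7$-regular class lengths of $B$, the prime $3$ is invisible, although $\Sigma$ acts nontrivially inside $H$.* Both counterexamples rest on this.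

## 4. The semilinear family: proof of Theorem 1(b)

Take a group $B$ in which a prime $\ell$ is invisible as above, and multiply it by a small Frobenius group $A$ that uses $\ell$ visibly. Hypothesis (I) does not notice $B$, but the direct decomposition of $H$ breaks.

**Step 1.** *We build $B$ in general.* Let $F=\mathbb F_{s^\ell}\supset F_0=\mathbb F_s$, $\sigma:a\mapsto a^s$ (of order $\ell$), $\Sigma=\langle\sigma\rangle$, let $P$ be the Sylow $p$-subgroup of $F^\times$ and
$$B=F\rtimes(P\rtimes\Sigma),$$
$P$ acting by multiplication. Here $p\ne t$ because $p$ divides $s^\ell-1$; so $|B|=s^\ell|P|\ell$ has $\ell$-part $\ell$, since $\ell\neq t,p$. The index of $PF_0^\times$ in $F^\times$ divides $|F^\times:F_0^\times|=p^b$, and it divides $|F^\times:P|$, which is prime to $p$. So $F^\times=PF_0^\times$.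

**Step 2.** *We show that $\ell$ divides no $p$-regular class length of $B$.* Let $g\in B\setminus F$ be $p$-regular. Its image in $B/F\cong P\rtimes\Sigma$ is nontrivial and $p$-regular, so not in $P$. Hence its image in $(P\rtimes\Sigma)/P\cong C_\ell$ is nontrivial, and the $\ell$-part of $g$ is nontrivial. It generates a Sylow $\ell$-subgroup of $B$, which lies in $C_B(g)$. So $\ell\nmid|g^B|$. Now let $a\in F^\times$. By Step 1, $a$ is $P$-conjugate to an element of $F_0$, which is centralized by $\Sigma$. So $a$ is centralized by a conjugate of $\Sigma$ and $\ell\nmid|a^B|$.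

**Step 3.** *We verify (I).* By Dirichlet's theorem there is a prime $m\equiv1\pmod\ell$ with $m\notin\{p,t\}$; also $m\neq\ell$. Let $A=C_m\rtimes C_\ell$ be nonabelian; its class lengths are $1,\ell,m$. Put $G=A\times B$, a solvable group. Let $x\in A$ have order $\ell$, so $|x^G|=m$, and $y\in A$ have order $m$, so $|y^G|=\ell$. Both are $p$-regular. A $p$-regular class of $G$ has length $|a^A||b^B|$ with $a\in A$ and $b\in B$ $p$-regular. Here $\ell\nmid|b^B|$ by Step 2, $m\nmid|b^B|$ since $m\nmid|B|$, and $|a^A|\in\{1,\ell,m\}$. So the length is not divisible by both $\ell$ and $m$, hence is coprime to $|x^G|$ or to $|y^G|$. Thus (I) holds, with $\pi=\{\ell,m\}\not\ni p$.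

**Step 4.** *We show that the conclusion fails.* Here $H=A\times(F\rtimes\Sigma)$. Suppose $H=O_\pi(H)\times O_{\pi'}(H)$. Then $O_\pi(H)$ is a normal Hall $\pi$-subgroup of $H$, so its intersection with the normal subgroup $F\rtimes\Sigma$ is a normal Hall $\pi$-subgroup of $F\rtimes\Sigma$. As $t\notin\pi$, this is a normal Sylow $\ell$-subgroup, namely $\Sigma$. Two normal subgroups of coprime orders centralize each other, so $\Sigma$ centralizes $F$, which is false. $\square$

The series $A\times F<A\times FP<G$ is normal with factors a $p'$-group, a $p$-group and a $p'$-group, so $G=O_{p',p,p'}(G)$.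

## 5. A group of order $2^9\cdot3\cdot7$: proof of Theorem 1(a)

Now we want the failure inside $O_\pi(H)$ itself. Keep $F=\mathbb F_8$, $\sigma:a\mapsto a^2$, $p=7$. We look for a $2$-group $T$ on which $\Lambda\cong F^\times$ and $\Sigma=\langle\sigma\rangle$ act, with a central subgroup $Z_0\cong F$ of $T$ on which $\Lambda$ acts trivially and $\Sigma$ acts as $\langle\sigma\rangle$. In $G=T\rtimes(\Lambda\rtimes\Sigma)$ the classes in $Z_0$ have lengths $1$ and $3$. As in Section 3, $7$-regular elements outside $T$ have length prime to $3$. What remains is to make $3$ invisible on all of $T\setminus Z_0$, *and nowhere else*.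

**The abelian attempt.** Let $T=F\times F$ with $\Lambda$ multiplying the first coordinate and fixing the second. The class of $(1,0)$ has length $7$, and for $\omega\notin\mathbb F_2$ the class of $(0,\omega)$ has length $3$. But the class of $(1,\omega)$ is $F^\times\times\{\omega,\omega^2,\omega^4\}$, of length $21$: this violates (I) for the pair $7,3$. One needs $T$-conjugation to change the second coordinate of $(1,\omega)$ to a $\sigma$-fixed value.

**The two-layer attempt.** Try $(a,z)(b,w)=(a+b,z+w+f(a,b))$ with $f$ biadditive, and $\Lambda$ acting by $(a,z)\mapsto(\lambda a,z)$. This requires $f(\lambda a,\lambda b)=f(a,b)$. The biadditive maps $F\times F\to F$ form an $F$-space of dimension $9$ (values on pairs of vectors of an $\mathbb F_2$-basis), and the nine monomials $a^{2^i}b^{2^j}$, $0\le i,j\le2$, are linearly independent functions, being distinct monomials of degree less than $8$ in each variable. So $f=\sum f_{ij}a^{2^i}b^{2^j}$, and invariance forces $f_{ij}=0$ unless $2^i+2^j\equiv0\pmod 7$. But $2^i+2^j\in\{2,3,4,5,6,8\}$. So $f=0$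 and we are back to the abelian attempt.

**Three layers.** Insert a middle coordinate $c$ on which $\lambda$ acts as $\lambda^6$. Then $cb$ has weight $6+1=7\equiv0$ and may enter the last coordinate. The middle coordinate itself must be adjustable by conjugation; the monomials in $a,b$ of weight $6$ are $a^2b^4$ and $a^4b^2$, so we let $a^2b^4$ enter the middle coordinate. With only $cb$ in the last coordinate, associativity fails by the term $a^2b^4e$. Adding $a^2d^2$, which also has weight $2+12=14\equiv 0$, repairs this, because $a^2(b^2e^4)^2=a^2b^4e^8=a^2b^4e$. The commutators then have the shape $\theta+\theta^2$, with values in $\ker\mathrm{Tr}$, and $\mathbb F_2$, a complement to $\ker \mathrm{Tr}$ in $F$, is fixed by $\sigma$. Here is the verification.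

**Step 1.** *We define $T$ and check that it is a group.* Let $\mathrm{Tr}:F\to\mathbb F_2$ be the trace. As $\mathrm{Tr}(1)=1$, $F=\mathbb F_2\oplus\ker\mathrm{Tr}$. The additive map $\theta\mapsto\theta+\theta^2$ has kernel $\mathbb F_2$ and image in $\ker\mathrm{Tr}$; by orders, its image is $\ker\mathrm{Tr}$. On $T=F^3$ put
$$(a,c,z)(b,d,w)=(a+b,\;c+d+a^2b^4,\;z+w+cb+a^2d^2). \tag{2}$$
Multiply by a third factor $(e,f,g)$. The second coordinate is associative because $a^2b^4$ is biadditive. In the third coordinate, apart from $z+w+g$, the two bracketings give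
$$cb+a^2d^2+(c+d+a^2b^4)e+(a+b)^2f^2\quad\text{and}\quad de+b^2f^2+c(b+e)+a^2(d+f+b^2e^4)^2.$$
Expanding, both equal $cb+ce+de+a^2d^2+a^2f^2+b^2f^2+a^2b^4e$, using $e^8=e$. The identity is $(0,0,0)$, and the equation $(a,c,z)(b,d,w)=(a',c',z')$ is solved uniquely for $b$, then $d$, then $w$. So $T$ is a group of order $2^9$. The elements of $Z_0=\{(0,0,z)\}$ are central in $T$.

**Step 2.** *We define the action and $G$.* For $\lambda\in F^\times$ let $\alpha_\lambda:(a,c,z)\mapsto(\lambda a,\lambda^6c,z)$. It is an automorphism: $a^2b^4$ is multiplied by $\lambda^6$, $cb$ by $\lambda^7=1$, $a^2d^2$ by $\lambda^{14}=1$. So is $\sigma:(a,c,z)\mapsto(a^2,c^2,z^2)$, and $\sigma\alpha_\lambda\sigma^{-1}=\alpha_{\lambda^2}$. Put $\Lambda=\{\alpha_\lambda\}\cong C_7$, $\Sigma=\langle\sigma\rangle\cong C_3$ and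
$$G=T\rtimes(\Lambda\rtimes\Sigma),\qquad |G|=2^9\cdot3\cdot7.$$
$G$ is solvable and $\Lambda\rtimes\Sigma$ is the Frobenius group of order $21$.

**Step 3.** *We compute the conjugations we need.* Solving $ut=t\,u^t$ with (2) gives:

* (i) $(0,c,z)^{(b,d,w)}=(0,c,z+cb+(cb)^2)$. Indeed $ut=(b,c+d,z+w+cb)$ and $t(0,c,z')=(b,d+c,w+z'+b^2c^2)$.
* (ii) $(a,c,z)^{(b,0,0)}=(a,\,c+a^2b^4+a^4b^2,\,\cdot\,)$. Indeed $ut=(a+b,c+a^2b^4,\cdot)$ and $t(a,c',z')=(a+b,c'+b^2a^4,\cdot)$.
* (iii) $(1,\epsilon,z)^{(0,d,0)}=(1,\epsilon,z+d+d^2)$. Indeed $ut=(1,\epsilon+d,z+d^2)$ and $t(1,\epsilon,z')=(1,d+\epsilon,z'+d)$.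

**Step 4.** *We show that every $u\in T\setminus Z_0$ is centralized by a Sylow $3$-subgroup of $G$.* It suffices to conjugate $u$ to an element fixed by $\sigma$, since $|G|_3=3$.

Let $u=(0,c,z)$ with $c\neq0$. As $\lambda\mapsto\lambda^6$ is a bijection of $F^\times$, conjugating by $\Lambda$ we may take $c=1$. By (i) we may change $z$ by any $b+b^2$, i.e. by any element of $\ker\mathrm{Tr}$. So $u$ is conjugate to $(0,1,\epsilon)$ with $\epsilon\in\mathbb F_2$.

Let $u=(a,c,z)$ with $a\ne0$. By $\Lambda$ take $a=1$. By (ii), $c$ may be changed by $b^2+(b^2)^2$, which runs over $\ker\mathrm{Tr}$; so take $c=\epsilon\in\mathbb F_2$. By (iii), $z$ may then be changed by $d+d^2$ with the first two coordinates kept; so take $z=\epsilon'\in\mathbb F_2$. The element $(1,\epsilon,\epsilon')$ is fixed by $\sigma$.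

**Step 5.** *We verify (I).* Let $g\in G$ be $7$-regular. If $g\notin T$, its image in $G/T$ has order $3$, so its $3$-part is nontrivial, generates a Sylow $3$-subgroup of $G$ and lies in $C_G(g)$; hence $3\nmid|g^G|$. If $g\in T\setminus Z_0$, then $3\nmid|g^G|$ by Step 4. If $g=(0,0,z)$, then $T$ and $\Lambda$ centralize $g$, so $|g^G|=1$ if $z\in\mathbb F_2$ and $|g^G|=3$ otherwise. This proves the last sentence of Theorem 1(a).

Let $y=(0,0,\omega)$ with $\omega\notin\mathbb F_2$; $|y^G|=3$. Let $x=(0,1,0)$. By (i), its $T$-class is $\{(0,1,z):\mathrm{Tr}(z)=0\}$; $\Lambda$ moves the middle coordinate through $F^\times$ and fixes the last one, and $\sigma$ preserves the trace. So $x^G=\{(0,c,z):c\neq0,\ \mathrm{Tr}(z)=0\}$ and $|x^G|=7\cdot4=28$. Every $7$-regular class has length prime to $3=|y^G|$ or equal to $3$, which is prime to $28$. So (I) holds, with $\pi_x=\{2,7\}$, $\pi_y=\{3\}$ and $\pi=\{2,3,7\}$.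

**Step 6.** *We compute the centre of $H=T\rtimes\Sigma$.* This is a $7$-complement and a $\pi$-group, so $O_\pi(H)=H$ and $O_{\pi'}(H)=1$. By (i), $(0,c,z)\in Z(T)$ forces $cb\in\mathbb F_2$ for all $b$, so $c=0$. By (ii), $(a,c,z)$ with $a\neq0$ is not central, because $a^2b^4+a^4b^2=a^2b^2(a+b)^2\neq0$ for $b\notin\{0,a\}$. So $Z(T)=Z_0$. Put $T_1=\{(0,c,z)\}$. Then $T$ acts trivially on $T/T_1\cong F$, and elements of $H\setminus T$ act on it as $\sigma^{\pm1}$, nontrivially. So $Z(H)\le T$, whence $Z(H)\leq Z_0$, and
$$Z:=Z(H)=\{(0,0,0),(0,0,1)\},\qquad |H/Z|=2^8\cdot3.$$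

**Step 7.** *We show that $H/Z$ is not Frobenius.* The kernel of a Frobenius group is a nontrivial proper normal Hall subgroup, so here it would have order $3$ or $2^8$. If the order were $3$, the kernel would centralize the normal $2$-subgroup $T/Z$, hence also $T/T_1$; but it is generated by the image of an element of $H\setminus T$, which does not centralize $T/T_1$. If the order were $2^8$, the kernel would be $T/Z$, and $\sigma Z$, which lies outside the kernel, would centralize no nontrivial element of it. But $\sigma$ fixes $(1,0,0)\notin Z$. Both cases are impossible, so $H$ is not quasi-Frobenius. $\square$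

Here too $G=O_{p',p,p'}(G)$, by the series $T<T\Lambda<G$. Condition $(\ast)$ fails visibly: if $u=(0,c,z)$ with $c\notin\mathbb F_2$, then $T$ fixes the coordinate $c$ and $\Sigma$ moves it through $3$ values, so $3$ divides $|u^H|$ but not $|u^G|$.

## 6. Coprime class lengths, Sylow subgroups and coverings by conjugates

We recall the textbook facts used in the rest of the lecture.

* **Fact 1.** In a $p$-separable group, $p$-complements exist, are conjugate, and contain conjugates of all $p'$-subgroups; subgroups and quotients are again $p$-separable. If $Y$ is $p$-separable and $O_p(Y)=1$, then $C_Y(O_{p'}(Y))\leq O_{p'}(Y)$ (Hall–Higman).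
* **Fact 2** (Schur–Zassenhaus). A normal Hall subgroup $E$ of $X$ has a complement, and the complements are conjugate if $E$ or $X/E$ is solvable. If $E$ is central, a complement is normal, and $X$ is the direct product.
* **Fact 3** (coprime action). If $B$ acts on an abelian group $N$ and $\gcd(|B|,|N|)=1$, then $N=C_N(B)\times[N,B]$, and $C_{N/N_1}(B)=C_N(B)N_1/N_1$ for each $B$-invariant $N_1\le N$.
* **Fact 4.** In a Frobenius group the kernel contains the centralizers of its nontrivial elements; a complement contains the centralizers of its nontrivial elements; every element lies in the kernel or in a conjugate of a given complement; kernel and complement have coprime orders. A semidirect product $N\rtimes B$ with $N,B\neq1$ in which no nontrivial element of $B$ fixes a nontrivial element of $N$ is Frobenius with kernel $N$ and complement $B$. Abelian Frobenius complements are cyclic.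
* **Fact 5.** A finite group is not the union of the conjugates of a proper subgroup.

**Lemma 4.** Let $\gcd(|a^G|,|b^G|)=1$. Then $G=C_G(a)C_G(b)$; $C_G(b)$ is transitive on $a^G$; $a^Gb^G=(ab)^G$. If $b$ commutes with one conjugate of $a$, it commutes with all of them. If moreover $G$ is $p$-separable and $a,b$ are $p$-regular, then $ab$ is $p$-regular.

*Proof.* Subgroups of coprime indices have product $G$. Hence $a^G=a^{C_G(a)C_G(b)}=a^{C_G(b)}$. Next, $a^gb^h=(a^{gh^{-1}}b)^h$, and $a^{gh^{-1}}=a^d$ with $d\in C_G(b)$, so $a^gb^h=(ab)^{dh}$. If $b$ commutes with $a^g$, conjugating by $C_G(b)$ shows that it commutes with all of $a^G$. Finally, by Fact 1 some conjugates $a^g,b^h$ lie in one $p$-complement, so $a^gb^h$ is $p$-regular; $ab$ is conjugate to it. $\square$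

**Lemma 5.** If $z=z_1z_2=z_2z_1$ with $z_1,z_2$ of coprime orders, then $|z_i^G|$ divides $|z^G|$. If $M\trianglelefteq G$ and $g\in G$, then $|M:C_M(g)|$ and $|(gM)^{G/M}|$ divide $|g^G|$; in particular $|g^M|$ divides $|g^G|$.

*Proof.* Each $z_i$ is a power of $z$, so $C_G(z)\leq C_G(z_i)$. Next, $|M:C_M(g)|=|MC_G(g):C_G(g)|$ divides $|G:C_G(g)|$. Finally $C_G(g)M/M\leq C_{G/M}(gM)$, so $|(gM)^{G/M}|$ divides $|G:C_G(g)M|$. $\square$

**Lemma 6.** If a prime $\ell$ does not divide $|g^G|$, then $g$ centralizes a Sylow $\ell$-subgroup of $G$; hence it centralizes $O_\ell(G)$, and a Sylow $\ell$-subgroup of each normal subgroup.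

*Proof.* $C_G(g)$ contains a Sylow $\ell$-subgroup $S$ of $G$; $O_\ell(G)\le S$, and $S\cap M$ is Sylow in $M\trianglelefteq G$. $\square$

**Lemma 7.** Let $X$ be a finite group.

(i) If $\tau$ is a set of primes none of which divides a class length of $X$, then $X=X_\tau\times O_{\tau'}(X)$ with $X_\tau$ an abelian Hall $\tau$-subgroup, central in $X$.

(ii) Let $\ell$ be a prime dividing no $|g^X|$ with $g$ an $\ell'$-element. Then $X=S\times O_{\ell'}(X)$ with $S\in\mathrm{Syl}_\ell(X)$.

*Proof.* (i) Let $\ell\in\tau$ and $S\in \mathrm{Syl}_\ell(X)$. Every element of $X$ centralizes a Sylow $\ell$-subgroup, so $X$ is the union of the conjugates of $C_X(S)$. By Fact 5, $X=C_X(S)$, so $S$ is central. The product of these central Sylow subgroups, $\ell\in\tau$, is a central Hall $\tau$-subgroup, and Fact 2 gives the claim.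

(ii) Let $g\in X$. Then $C_X(g_{\ell'})$ contains a Sylow $\ell$-subgroup of $X$; choose a Sylow $\ell$-subgroup $S_1$ of $C_X(g_{\ell'})$ containing $g_\ell$. It is Sylow in $X$, and $g=g_\ell g_{\ell'}\in S_1C_X(S_1)$. So the conjugates of $SC_X(S)$ cover $X$, and $X=SC_X(S)$ by Fact 5. Thus $S$ is normal, and the Sylow $\ell$-subgroup of $C_X(S)$ is $S\cap C_X(S)=Z(S)$, central in $C_X(S)$. By Fact 2, $C_X(S)=Z(S)\times J$ with $J$ an $\ell'$-group. Then $X=SJ$ with $S$ and $J$ commuting and $S\cap J=1$, so $X=S\times J$ and $J=O_{\ell'}(X)$. $\square$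

## 7. The product class $x^Gy^G$ and the Frobenius action on $N$: proof of Theorem 2

Under (I), every $p$-regular class, including $x^G$, $y^G$ and the central ones, satisfies
$$|z^G|\ \text{ is coprime to }\ |x^G|\ \text{ or to }\ |y^G|. \tag{3}$$
The idea is to apply (3) to elements built from $x$ and $y$: first to $xy$, then to products $zn$ with commuting factors of coprime orders, whose class length is divisible by both $|z^G|$ and $|n^G|$.

**Step 1.** *We produce the abelian normal subgroup $L$ and the group $N_0$.* By Lemma 4, $x^Gy^G=(xy)^G$ is a $p$-regular class. Apply (3) to it. Since (I) is symmetric, and since $yx$ is conjugate to $xy$, after possibly interchanging $x$ and $y$ we may assume that $|(xy)^G|$ is coprime to $|y^G|=|(y^{-1})^G|$. By Lemma 4, $(xy)^G(y^{-1})^G$ is one class. It contains $xyy^{-1}=x$. So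
$$x^Gy^G(y^{-1})^G=x^G.$$
Hence $x^G$ is stable under right multiplication by all $y^gy^{-h}$, where $y^{-h}=(y^{h})^{-1}$, and so by the subgroup they generate:
$$x^GN_0=x^G,\qquad N_0=\langle y^gy^{-h}:g,h\in G\rangle\trianglelefteq G. \tag{4}$$
So $x^G$ is a union of cosets of $N_0$ and $|N_0|$ divides $|x^G|$; in particular $N_0$ is a $\pi_x$-group of order coprime to $|y^G|$. As $|N_0:C_{N_0}(y)|$ divides both $|N_0|$ and $|y^G|$ (Lemma 5), $y$ centralizes $N_0$, and so does $L=\langle y^G\rangle\geq N_0$. Thus $N_0$ is abelian. Since $y^g=(y^gy^{-1})y$, we have $L=N_0\langle y\rangle$, which is abelian. Being generated by commuting $p$-regular elements, $L$ is a $p'$-group. In the abelian group $L$, $y^gy^{-h}=[y^h,h^{-1}g]$, and for fixed $g$ the map $l\mapsto[l,g]$ is a homomorphism $L\to L$; so $N_0=[L,G]$. As $y$ is non-central, $N_0\neq1$.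

**Step 2.** *We isolate a prime $q$.* Let $q$ divide $|N_0|$. Then $q\in\pi_x$, $q\neq p$ and $q\notin\pi_y$. Let $N$ be the Sylow $q$-subgroup of $N_0$, and $C=C_G(N)$; both are normal in $G$. The projection of the abelian group $L$ onto its Sylow $q$-subgroup is a power map, so it commutes with conjugation, and it maps $N_0$ onto $N$. So
$$N=\langle y_q^gy_q^{-h}:g,h\in G\rangle\neq1 .$$
Hence $y_q$ is non-central, and $L_q:=\langle y_q^G\rangle=\langle y_q\rangle N$ is an abelian normal $q$-subgroup with $[L_q,G]=N$. Since $|y_q^G|$ divides $|y^G|$, (3) gives the form we shall use: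
$$\begin{aligned}&\text{a } p\text{-regular class whose length is not coprime to } |x^G| \text{ (e.g. divisible by } q)\\ &\text{has length coprime to } |y_q^G|, \text{ and vice versa.}\end{aligned} \tag{5}$$
The second half reads: a $p$-regular class whose length is not coprime to $|y_q^G|$ has length coprime to $|x^G|$.

**Step 3.** *We prove part 1, by showing that every $q$-element $w$ of $G$ centralizes $L_q$.* If $q\nmid|w^G|$, then $w$ centralizes $O_q(G)\geq L_q$ by Lemma 6. If $q\mid|w^G|$, then $|w^G|$ is coprime to $|y_q^G|$ by (5). Since $q\nmid|y_q^G|$, $y_q$ centralizes a Sylow $q$-subgroup of $G$, and some conjugate of that subgroup contains $w$; so $w$ commutes with some conjugate of $y_q$. By Lemma 4 it commutes with all of them.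

So $G/C_G(L_q)$ is a $q'$-group acting on the abelian $q$-group $L_q$, and Fact 3 gives $L_q=C_{L_q}(G)\times[L_q,G]=C_{L_q}(G)\times N$. Hence $C_N(G)=1$ and $C_G(L_q)=C_G(N)=C$; thus $C$ contains all $q$-elements. Write $y_q=\zeta v$ with $\zeta\in C_{L_q}(G)\leq Z(G)$ and $v\in N$. Then $C_G(v)=C_G(y_q)$, so $|v^G|=|y_q^G|>1$, and $N=\langle v^gv^{-h}\rangle\leq\langle v^G\rangle\leq N$. So $N=\langle v^G\rangle$. This is part 1.

**Step 4.** *We restrict the $p$-regular elements outside $C$.* Let $z\in G\setminus C$ be $p$-regular. As $z_q\in C$, we have $z_{q'}\notin C$. Every Sylow $q$-subgroup of $G$ contains $N$, so $z_{q'}$ centralizes none of them; that is, $q$ divides $|z_{q'}^G|$, which divides $|z^G|$. By (5), $|z^G|$ is coprime to $|v^G|$. If $z$ commuted with a conjugate of $v$, it would centralize $\langle v^G\rangle=N$ by Lemma 4. So: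
$$q\mid|z^G|,\qquad \gcd(|z^G|,|v^G|)=1,\qquad z\text{ centralizes no conjugate of }v. \tag{6}$$
Moreover, let $n\in C_N(z)$. Then $z_{q'}n$ is $p$-regular, a product of commuting elements of coprime orders, and its class length is divisible by $|z_{q'}^G|$, hence by $q$, and by $|n^G|$. By (5),
$$|n^G|\text{ is coprime to }|v^G|\quad\text{for all }n\in C_N(z). \tag{7}$$

**Step 5.** *We determine $Y=G/C$, which acts faithfully on $N$.* If $gC$ is $p$-regular, then $gC=g_{p'}C$; so $p$-regular elements of $Y$ lift to $p$-regular elements of $G$, and nontrivial ones lift to $p$-regular elements outside $C$. By (6), $C_Y(v)$ contains no nontrivial $p$-regular element, so it is a $p$-group. As $C\leq C_G(v)$, $|v^G|=|Y:C_Y(v)|$, and so every prime $\neq p$ dividing $|Y|$ divides $|v^G|$. By (6) and Lemma 5 the $p$-regular classes of $Y$ have length coprime to $|v^G|$. Hence these lengths are powers of $p$, and they are all $1$ if $p\mid|v^G|$. Let $B$ be a $p$-complement of $Y$ and $\bar P\in\mathrm{Syl}_p(Y)$.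

*Case $p\mid|v^G|$.* All $p$-regular elements of $Y$ are central, so $B\leq Z(Y)$ and $Y=B\times\bar P$. Here $\pi(v^G)=\pi(Y)$, the set of primes dividing $|Y|$.

*Case $p\nmid|v^G|$.* The $p$-group $C_Y(v)$ has index prime to $p$, so we may take $\bar P=C_Y(v)$. The normal subgroup $O_p(Y)\leq\bar P$ fixes $v$, hence all its conjugates, hence $N$; so $O_p(Y)=1$. Let $J=O_{p'}(Y)$; by Fact 1, $C_Y(J)\leq J$. Let $b\in Y$ be $p$-regular. Its class length is a power of $p$, so $C_Y(b)$ contains a $p$-complement of $Y$, and this contains $J$. So $b\in C_Y(J)\leq J$. Hence $B=J\trianglelefteq Y$. Now each $b\in B$ centralizes a $p$-complement, and $B$ is the only one, so $B$ is abelian. Also $Y=B\bar P$ and $\pi(v^G)=\pi(B)$.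

In both cases $B$ is abelian and $\pi(B)=\pi(v^G)\setminus\{p\}$.

**Step 6.** *We prove part 2: $C_N(z)=1$ for $p$-regular $z\notin C$.* Let $n\in C_N(z)$. By (7), $|n^G|=|Y:C_Y(n)|$ is coprime to $|v^G|$. If $p\mid|v^G|$, then $\pi(v^G)=\pi(Y)$ forces $|n^G|=1$, so $n\in C_N(G)=1$. If $p\nmid|v^G|$, then $|Y:C_Y(n)|$ is a power of $p$, so $C_Y(n)$ contains the unique $p$-complement $B$; thus $C_N(z)\leq C_N(B)$. As $Y$ is a $q'$-group, Fact 3 gives $N=C_N(B)\times[N,B]$, with both factors $Y$-invariant because $B\trianglelefteq Y$. Write $v=v_1v_2$ accordingly. Then $v_1$ is fixed by $B$, and by $\bar P=C_Y(v)$; so $v_1\in C_N(Y)=C_N(G)=1$. Hence $v\in [N,B]$, $N=\langle v^G\rangle\leq[N,B]$ and $C_N(B)=1$. With (6), this is part 2.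

**Step 7.** *We show $B\neq1$; otherwise only $p$-elements would act on $N$ and part 3 would be empty.* Suppose $B=1$, so $Y$ is a $p$-group. As $|v^G|>1$ divides $|Y|$, we have $Y\neq1$ and $p\mid|v^G|$. So $p\in\pi_y$ and $p\nmid|x^G|$. All $p$-regular elements lie in $C$. Let $P\in\mathrm{Syl}_p(G)$ with $P\leq C_G(x)$; then $G=CP$. We shall prove $P\leq C$, a contradiction.

*Elements of order prime to $pq$.* Let $z$ be a $\{p,q\}'$-element. Then $z\in C$ commutes with $v$, the orders are coprime, and $|(zv)^G|$ is divisible by $|v^G|>1$ and by $|z^G|$. By (5), $|(zv)^G|$, and so $|z^G|$, is coprime to $|x^G|$. For $z=x_{q'}$, $|z^G|$ also divides $|x^G|$, so $x_{q'}$ is central and $C_G(x)=C_G(x_q)$. For general $z$: $q\nmid|z^G|$, so $z$ centralizes a Sylow $q$-subgroup of $G$, hence a conjugate of $x_q$; as $|z^G|$ is coprime to $|x_q^G|=|x^G|$, Lemma 4 shows that $z$ centralizes $X:=\langle x_q^G\rangle$. Let $D=C_G(X)\trianglelefteq G$. We have shown that $\hat G=G/D$ is a $\{p,q\}$-group.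

*The $q$-elements modulo $D$.* Let $u$ be a $q$-element of $G$. If $|u^G|$ is coprime to $|x^G|$, then $q\nmid|u^G|$, so $u$ centralizes a Sylow $q$-subgroup and, as before, $u\in D$. Otherwise $|u^G|$ is coprime to $|v^G|=|y_q^G|$ by (5), so $p\nmid|u^G|$. Every $q$-element of $\hat G$ lifts to a $q$-element of $G$, so by Lemma 5 all $q$-elements of $\hat G$, that is, all its $p'$-elements, have class length prime to $p$. By Lemma 7(ii), $\hat G$ is the direct product of its Sylow $p$-subgroup and its Sylow $q$-subgroup. Therefore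
$$[u,g]\in D\quad\text{for all } q\text{-elements } u\in G \text{ and all } g\in P. \tag{8}$$

*Writing $n\in N$ as a commutator.* Let $n\in N$. By (4), $xn\in x^G$. As $x\in C$ commutes with $n$, the $q$-part of $xn$ is $x_qn$. Taking $q$-parts, $x_qn\in x_q^G$. Let $W=\{g\in G:[x_q,g]\in N\}$, the preimage of $C_{G/N}(x_qN)$; it is a subgroup containing $C_G(x_q)$. It acts by conjugation on the coset $x_qN$, and it is transitive there, since any $g$ with $x_q^g=x_qn$ lies in $W$. Since $|x_qN|=|N|$ is a power of $q$, a Sylow $q$-subgroup $S$ of $W$ is also transitive: $|W:C_W(x_q)|=|N|$, so $|S:C_S(x_q)|\geq|S|/|C_W(x_q)|_q=|N|$. So $n=[x_q,s]$ for some $q$-element $s$. Note that $n=x_q^{-1}x_q^s\in X$.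

*$P$ fixes $n$.* Let $g\in P$. Then $x_q^g=x_q$, and $s^g=sd$ with $d=[s,g]\in D$ by (8). By the identity $[a,bc]=[a,c][a,b]^c$,
$$n^g=[x_q,sd]=[x_q,d]\,[x_q,s]^d=n^d=n,$$
because $d$ centralizes $X$, which contains $x_q$ and $n$. Hence $P\leq C_G(N)=C$ and $G=CP=C$, contradicting $Y\neq1$.

**Step 8.** *We conclude part 3.* $B\neq1$ is abelian. A nontrivial element of $B$ lifts to a $p$-regular element outside $C$, so it fixes no nontrivial element of $N$ by Step 6. By Fact 4, $N\rtimes B$ is Frobenius and $B$ is cyclic. For a $p$-complement $H$ of $G$, $H/C_H(N)=H/(H\cap C)\cong HC/C$ is a $p$-complement of $Y$, and everything said applies to it as $B$; its primes are those of $\pi(v^G)\setminus\{p\}$ by Step 5. Finally $q\in\pi_x\setminus\{p\}$, and $\emptyset\neq\pi(B)\subseteq\pi_y\setminus\{p\}$ since $|v^G|$ divides $|y^G|$. So neither length is a power of $p$. $\square$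

**The group $N$ in the counterexamples.** In Section 5, $|(xy)^G|$ is prime to $3=|y^G|$, so no interchange is needed. Here $N_0$ is generated by the $(0,0,\omega'+\omega'')$ with $\omega',\omega''\in\{\omega,\omega^2,\omega^4\}$; since $\omega\ne\omega^2$, these span $\ker\mathrm{Tr}$ (a $\sigma$-invariant nonzero subgroup of $\ker \mathrm{Tr}$, on whose three nonzero elements $\sigma$ acts transitively, is all of it). So $q=2$, $N=N_0$ has order $4$, which divides $28$, $C=T\Lambda$, and $H/C_H(N)\cong\Sigma$ acts on $N$ as in $A_4$. Theorem 2 finds this copy of $A_4$; the rest of $T$ spoils the conjecture. In Section 4, $N$ is the subgroup of order $m$ of $A$, and $H/C_H(N)\cong C_\ell$.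

## 8. Condition $(\ast)$ and the passage to $p\nmid|G|$

**Step 1.** *We check that $HO_p(G)\trianglelefteq G$ means $G=O_{p,p',p}(G)$.* Put $V=O_p(G)$. If $HV\trianglelefteq G$, then $HV/V$ is a normal $p$-complement of $G/V$, so $HV=O_{p,p'}(G)$ and $G/HV$ is a $p$-group. Conversely, if $G=O_{p,p',p}(G)$, then $O_{p,p'}(G)$ has $p$-power index, so it contains $H$; the $p'$-group $O_{p,p'}(G)/V$ contains the $p$-complement $HV/V$, so they are equal and $HV\trianglelefteq G$. The condition clearly holds if $H\trianglelefteq G$, or if a Sylow $p$-subgroup is normal (then $HV=G$), or if $p\nmid|G|$ (then $H=G$).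

**Step 2.** *We show that $HO_p(G)\trianglelefteq G$ implies $(\ast)$.* Let $M=HV$ and $h\in H$. As $G/M$ is a $p$-group, $|C_G(h)|_{p'}=|C_M(h)|_{p'}$. We claim that
$$C_M(h)V/V=C_{M/V}(hV).$$
Only $\supseteq$ needs proof. Let $m\in M$ with $mV\in C_{M/V}(hV)$. Then $\langle h\rangle^m\leq\langle h\rangle V$, and $\langle h\rangle^m$ and $\langle h\rangle$ are both complements of the normal Hall subgroup $V$ in $\langle h\rangle V$. By Fact 2 they are conjugate in $\langle h\rangle V=V\langle h\rangle$; as $\langle h\rangle$ normalizes itself, we may conjugate by some $u\in V$: $\langle h\rangle^{mu}=\langle h\rangle$. Now $h^{mu}\in\langle h\rangle$ and $h^{mu}\equiv h^m\equiv h$ modulo $V$. As $\langle h\rangle\cap V=1$, $h^{mu}=h$. So $mu\in C_M(h)$, which proves the claim.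

Under the isomorphism $H\cong M/V$, $C_{M/V}(hV)\cong C_H(h)$. Since $C_M(h)\cap V$ is a $p$-group, $|C_M(h)|_{p'}=|C_H(h)|$. So $|C_H(h)|=|C_G(h)|_{p'}$, which is $(\ast)$.

**Step 3.** *We transfer (I) to $H$.* Assume $(\ast)$ and (I). Conjugating, let $x,y\in H$. By (1), $|h^H|=|h^G|_{p'}$ for all $h\in H$. By Theorem 2, $|x^H|,|y^H|>1$. They are coprime, and by (3) every class length of $H$ is coprime to one of them. Moreover $\pi(x^H)\cup\pi(y^H)=\pi\setminus\{p\}$, and, as $p\nmid|H|$, $O_\pi(H)=O_{\pi\setminus\{p\}}(H)$ and $O_{\pi'}(H)=O_{(\pi\setminus\{p\})'}(H)$. So the direct part of Theorem 3 follows from the next theorem, applied to $H$.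

**Kazarin's theorem.** *Let $G$ be a finite group with non-central $x,y$, $\gcd(|x^G|,|y^G|)=1$, such that every class length is coprime to $|x^G|$ or to $|y^G|$, and let $\pi=\pi_x\cup\pi_y$. Then $G=O_\pi(G)\times O_{\pi'}(G)$, and $O_\pi(G)$ is quasi-Frobenius with abelian kernel and complements.*

## 9. Decomposing $C_G(N)$: proof of Kazarin's theorem

Choose a prime $p\nmid|G|$. Then $G$ is a $p'$-group, hence $p$-separable, all its elements are $p$-regular, and (I) holds. Apply Theorem 2, with $x,y$ interchanged if necessary, and fix $q,N_0,N,C,v,L$ as there. Now $H=G$, so $B=G/C$ is cyclic and nontrivial; $C_B(v)$ is a $p$-group, hence trivial, and $|v^G|=|B|$. Put $\rho=\pi(B)$. Then $\rho\subseteq\pi_y$ and $\rho\cap\pi_x=\emptyset$. The plan is to split $C$ into abelian pieces and a $\pi'$-group, using the class length conditions on elements inside and outside $C$.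

**Step 1.** *We record the two conditions on class lengths.*
$$\text{If } z\notin C\text{, then } q\mid|z^G| \text{ and } |z^G| \text{ is coprime to } \rho. \tag{9}$$
This is part 2 of Theorem 2, as $|v^G|=|B|$.
$$\text{If } a\in C \text{ is a } q'\text{-element, then } |a^G| \text{ is coprime to } \pi_x. \tag{10}$$
Indeed $a$ and $v$ commute and have coprime orders, so $|(av)^G|$ is divisible by $|v^G|=|y_q^G|>1$ and by $|a^G|$; by (5), it is coprime to $|x^G|$.

**Step 2.** *We split off the Sylow $q$-subgroup: $C=Q\times A$ with $Q\in\mathrm{Syl}_q(G)$ and $A=O_{q'}(C)$.* By (10) and Lemma 5, $q$ divides no $|a^C|$ with $a\in C$ a $q'$-element. Lemma 7(ii) gives $C=Q\times A$ with $Q\in \mathrm{Syl}_q(C)$, and $Q$ is Sylow in $G$ because $C$ contains all $q$-elements. $Q$ and $A$ are characteristic in $C$, so normal in $G$; in particular $Q=O_q(G)$.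

**Step 3.** *We show that $Q$ is abelian.* Let $r\in\rho$ and $R\in\mathrm{Syl}_r(G)$; then $R\not\leq C$, and $r\neq q$. Since $G/C$ is abelian, $CR\trianglelefteq G$, and $CR$ contains all Sylow $r$-subgroups of $G$.

Let $u\in Q\setminus Z(Q)$. By Lemma 6, $q\mid|u^G|$, since $u$ does not centralize $O_q(G)=Q$. By (5), $|u^G|$ is coprime to $|v^G|$, hence to $\rho$. So $u$ is centralized by a Sylow $r$-subgroup of $G$. It lies in $CR=RC$, so it has the form $R^{ta}$ with $t\in Q$, $a\in A$. As $a$ commutes with $u$, also $R^t$ centralizes $u$. We have shown: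
$$\text{every } u\in Q\setminus Z(Q) \text{ is centralized by } R^t \text{ for some } t\in Q. \tag{11}$$
So $u\in C_Q(R)^t$. Hence $Q$ is the union of the $Q$-conjugates of $C_Q(R)Z(Q)$, and $Q=C_Q(R)Z(Q)$ by Fact 5.

Suppose that $Q$ is nonabelian. Then there is $u\in C_Q(R)\setminus Z(Q)$. Let $n\in N$. As $C$ centralizes $N\leq C$, $N\leq Z(C)\cap Q\leq Z(Q)$. So $un\in Q\setminus Z(Q)$, and by (11) it is centralized by $R^t$ with $t\in Q$. Write $t=t_0t_1$ with $t_0\in C_Q(R)$, $t_1\in Z(Q)$; then $R^t=R^{t_1}$. So $R$ centralizes $(un)^{t_1^{-1}}=un$, and since it centralizes $u$, it centralizes $n$. Thus $R\leq C_G(N)=C$, a contradiction.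

**Step 4.** *We show $x\notin C$.* Suppose $x\in C$. Then $x_q\in Q$, which is centralized by $C=Q\times A$. So $|x_q^G|$ divides $|G:C|$, a $\rho$-number, and also $|x^G|$, a $\pi_x$-number. Hence $x_q$ is central, and $|x^G|=|x_{q'}^G|$ is coprime to $\pi_x$ by (10). So $x$ is central, a contradiction.

**Step 5.** *We collect the $\pi_x$-part $K$ of $C$.* For $\ell\in\pi_x$ and $a\in A$, (10) and Lemma 5 give $\ell\nmid|a^A|$. By Lemma 7(i), $A=A_1\times A_2$ with $A_1$ an abelian $\pi_x$-group, central in $A$, and $A_2=O_{\pi_x'}(A)$. Put $K=Q\times A_1$. Then $K$ is an abelian $\pi_x$-group and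
$$C=K\times A_2,\qquad K\leq Z(C),\qquad C_G(K)=C, \tag{12}$$
the last because $N\leq Q\leq K$ gives $C_G(K)\leq C_G(N)=C$. Also $K=O_{\pi_x}(C)$ and $A_2$ are normal in $G$. Since $|A_2:C_{A_2}(x)|$ divides $|x^G|$, a $\pi_x$-number, and $|A_2|$, a $\pi_x'$-number, $x$ centralizes $A_2$.

**Step 6.** *We show that $C_K(g)=K_0:=C_K(G)$ for all $g\in G\setminus C$; this will give the fixed-point-free action.* Some primary component $g'$ of $g$ is not in $C$. It is an $r$-element with $r$ dividing $|G/C|$, so $r\in\rho$. Let $k\in C_K(g')$. The orders of $g'$ and $k$ are coprime, so $|k^G|$ divides $|(g'k)^G|$. As $g'k\notin C$, $|(g'k)^G|$ is coprime to $\rho$ by (9). But $|k^G|$ divides the $\rho$-number $|G:C|$, by (12). So $k\in Z(G)$. Hence $C_K(g)\leq C_K(g')\leq K_0\leq C_K(g)$.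

**Step 7.** *We collect the $\rho$-part of $A_2$.* By Step 4, $x$ has a primary component $w\notin C$. It is an $r_0$-element with $r_0\in\rho$, and, being a power of $x$, it centralizes $A_2$. For $a,b\in A_2$ and $k\in K$,
$$(wa)^{kb}=w\,[w,k]\,a^b,\qquad[w,k]\in K,$$
since $K$ is normal and commutes with $A_2$. As $KA_2=K\times A_2$, the $C$-class of $wa$ has $|\{[w,k]:k\in K\}|\cdot|a^{A_2}|$ elements. So $|a^{A_2}|$ divides $|(wa)^C|$, which divides $|(wa)^G|$, which is coprime to $\rho$ by (9). By Lemma 7(i),
$$A_2=A_\rho\times E,$$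
with $A_\rho$ an abelian $\rho$-group and $E=O_{\rho'}(A_2)$ a $(\pi_x\cup\rho)'$-group. Both are normal in $G$.

**Step 8.** *We show $\pi_y=\rho$, so that $E$ is a Hall $\pi'$-subgroup of $G$.* $L$ is abelian and contains $N$, so $y\in L\leq C$. Write $y=ka$ with $k\in K$, $a\in A_2$. $N_0\leq L\leq C$ is a normal $\pi_x$-subgroup, so $N_0\leq O_{\pi_x}(C)=K$. For $g\in G$ we have $y^gy^{-1}\in N_0\leq K$; projecting to the factor $A_2$ of $C=K\times A_2$ gives $a^g=a$. So $a\in Z(G)$, and $|y^G|=|k^G|$ divides $|G:C|$ by (12). Hence $\pi_y\subseteq\rho$, and so $\pi_y=\rho$ and $\pi=\pi_x\cup\rho$. Now $G/C\cong B$ is a $\rho$-group and $C=K\times A_\rho\times E$, so $E$ is a normal Hall $\pi'$-subgroup of $G$, and $G/E$ is solvable.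

**Step 9.** *We show that $E$ is a direct factor.* Let $e\in E$. By (10), $|e^G|$ is coprime to $\pi_x$. The elements $w$ and $e$ commute and have coprime orders, so $|e^G|$ divides $|(we)^G|$, which is coprime to $\rho$ by (9), as $we\notin C$. So $|e^G|$ is coprime to $\pi$, and $|C_G(e)|$ and $|G|$ have the same $\pi$-part. By Fact 2, $C_E(e)$, a normal Hall $\pi'$-subgroup of $C_G(e)$, has a complement in $C_G(e)$; its order is the $\pi$-part of $|G|$, so it is a complement of $E$ in $G$. Fix a complement $M$ of $E$ in $G$. Since $G/E$ is solvable, all complements are conjugate to $M$, and, as $G=ME$, they are the $M^f$ with $f\in E$. So each $e\in E$ lies in some $C_E(M^f)=C_E(M)^f$, $f\in E$. By Fact 5, $E=C_E(M)$. Thus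
$$G=M\times E,\qquad M=O_\pi(G),\qquad E=O_{\pi'}(G).$$

**Step 10.** *We show that $M$ is quasi-Frobenius with abelian kernel and complements.* $K$ and $A_\rho$ are normal $\pi$-subgroups of $G$, so they lie in $M$, and $M\cap C=K\times A_\rho$ because $C=K\times A_\rho\times E$ and $M\cap E=1$. As $MC=G$, $M/(K\times A_\rho)\cong G/C\cong B$. So $K$ is a normal Hall $\pi_x$-subgroup of $M$; let $D$ be a complement of $K$ in $M$, a $\rho$-group of order $|A_\rho||B|$. $DA_\rho$ is a $\rho$-group containing the Hall $\rho$-subgroup $D$, so $A_\rho\leq D$. The $\rho$-subgroup $D\cap C$ of $K\times A_\rho$ is $A_\rho$; and $A_\rho<D$ since $B\neq1$.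

*$D$ is abelian.* Let $d\in D\setminus A_\rho$; then $d\notin C$. Since $D\cong M/K$, $|d^D|=|(dK)^{M/K}|$ divides $|d^M|$, and so $|d^G|$, which is coprime to $\rho$ by (9). As $D$ is a $\rho$-group, $d\in Z(D)$. The complement of a proper subgroup generates the group, so $D=\langle D\setminus A_\rho\rangle$ is abelian.

*The centre.* $A_\rho$ commutes with $K$ and with $D$, so $A_\rho\leq Z(M)$. By (12), $Z(M)\leq C_M(K)=M\cap C=K\times A_\rho$. Hence $Z(M)=(Z(M)\cap K)\times A_\rho$, and $Z(M)\cap K=C_K(M)=C_K(G)=K_0$, since $G=M\times E$. So $Z(M)=K_0\times A_\rho$, $D\cap Z(M)=A_\rho$, and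
$$M/Z(M)\cong(K/K_0)\rtimes(D/A_\rho).$$
Both factors are nontrivial: $1\neq N\leq K$ and $N\cap K_0=C_N(G)=1$.

*The action.* Let $d\in D\setminus A_\rho$. The orders of $d$ and $K$ are coprime, so by Fact 3 and Step 6, $C_{K/K_0}(d)=C_K(d)K_0/K_0=1$. By Fact 4, $M/Z(M)$ is Frobenius. The inverse images in $M$ of its kernel and of a complement are $KZ(M)=K\times A_\rho$ and $DZ(M)=K_0\times D$, both abelian; all complements are conjugate. $\square$

This proves Kazarin's theorem and, by Section 8, the direct part of Theorem 3.

## 10. From quasi-Frobenius $p$-complements back to class lengths: the converse in Theorem 3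

Assume $(\ast)$, and let $H=M\times E$ with $\gcd(|M|,|E|)=1$ and $M$ quasi-Frobenius with abelian kernel $K_1$ and abelian complement $D_1$. Put $Z=Z(M)$.

**Step 1.** *We compute the class lengths of $M$.* By Fact 4 in $M/Z$, every element of $M\setminus Z$ lies in $K_1\setminus Z$ or in a conjugate of $D_1\setminus Z$. Let $m\in K_1\setminus Z$. Then $C_M(m)\geq K_1$ because $K_1$ is abelian, and $C_M(m)Z/Z\leq C_{M/Z}(mZ)\leq K_1/Z$ by Fact 4. So $C_M(m)=K_1$. In the same way $C_M(m)=D_1$ for $m\in D_1\setminus Z$. Hence the class lengths of $M$ are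
$$1,\qquad |M:K_1|=|D_1/Z|,\qquad |M:D_1|=|K_1/Z|,$$
and the last two are coprime and greater than $1$. (In the group $C_3\rtimes C_4$ of Section 2 they are $2$ and $3$.)

**Step 2.** *We pass to $H$ and then to $G$.* Let $x\in D_1\setminus Z$ and $y\in K_1\setminus Z$, so that $|x^H|=|K_1/Z|$ and $|y^H|=|D_1/Z|$. A class length of $H$ is $|m^M||e^E|$ with $m\in M$, $e\in E$; the second factor divides $|E|$, so it is coprime to $|M|$, hence to $|x^H|$ and $|y^H|$; the first is $1$, $|x^H|$ or $|y^H|$. So every class length of $H$ is coprime to $|x^H|$ or to $|y^H|$. By $(\ast)$ and (1), $|h^G|_{p'}=|h^H|$ for $h\in H$, and every $p$-regular element of $G$ is conjugate into $H$ by Fact 1. So $|x^G|_{p'}$ and $|y^G|_{p'}$ are coprime and greater than $1$, and $|z^G|_{p'}$ is coprime to one of them for every $z\in G_{p'}$. $\square$
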